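# Operator algebras that embed isometrically, but not completely isometrically, into products of matrix algebras

Inner products are linear in the first variable. For a vector $\xi$ in a Hilbert space, $\xi^*$ is the functional $v\mapsto\langle v,\xi\rangle$. For vectors $\varepsilon,h$, the rank one operator $x\mapsto\langle x,h\rangle\,\varepsilon$ is written $\varepsilon h^*$. Then $\|\varepsilon h^*\|=\|\varepsilon\|\,\|h\|$ and $(\varepsilon h^*)(xy^*)=\langle x,h\rangle\,\varepsilon y^*$. A homomorphism is a linear multiplicative map.

## 1. Matrix norms on an algebra of operators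

**Definition 1.** An *operator algebra* is a norm closed subalgebra $\mathcal A\subset B(\mathcal K)$ for some Hilbert space $\mathcal K$; it need not be closed under adjoints. It is *unital* if the identity operator of $\mathcal K$ lies in $\mathcal A$. The algebra $M_m(\mathcal A)$ carries the norm it inherits from $M_m(B(\mathcal K))=B(\mathcal K^m)$.

**Example 1.** The upper triangular $2\times2$ matrices form a unital operator algebra on $\mathbb C^2$ that is not self-adjoint. For $H=\ell^2(\mathbb N)$, the algebra $\mathbb K(H)+\mathbb CI$ of compact operators plus scalars is another unital operator algebra. It is closed because it is the sum of a closed subspace and a finite-dimensional one.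

So an operator algebra carries a whole sequence of norms, one for each matrix size. The matrices that matter most today are columns. If $X=(x_1,\dots,x_m)^T$ is a column of operators on $\mathcal K$, viewed as an operator $\mathcal K\to\mathcal K^m$, then
$$\|X\|^2=\|X^*X\|=\Big\|\sum_{i=1}^m x_i^*x_i\Big\|. \tag{1}$$
Adding zero columns to the right turns $X$ into an element of $M_m$ with the same norm, so we regard $M_{m,1}(\mathcal A)$ as a subspace of $M_m(\mathcal A)$. The adjoints in (1) are taken in $B(\mathcal K)$ and need not lie in $\mathcal A$.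

**Definition 2.** Let $\pi$ be a linear map between operator algebras. Its *amplification* $\pi^{(m)}:M_m(\mathcal A)\to M_m(\pi(\mathcal A))$ applies $\pi$ to each entry. We call $\pi$ *completely contractive* (respectively *completely isometric*) if every $\pi^{(m)}$ is contractive (respectively isometric), and *$n$-isometric* if $\pi^{(n)}$ is isometric. It is *completely bounded* if $\|\pi\|_{cb}=\sup_m\|\pi^{(m)}\|<\infty$.

Padding with zeros shows that an $n$-isometric map is $m$-isometric for every $m\le n$.

**Example 2.** The transpose map $\tau$ on $M_2$ is isometric, because $x^T$ is the entrywise conjugate of $x^*$. It is not $2$-isometric. By (1), the column $(E_{11},E_{21})^T$ has squared norm $\|E_{11}^*E_{11}+E_{21}^*E_{21}\|=\|2E_{11}\|=2$. Its image $(E_{11},E_{12})^T$ has squared norm $\|E_{11}+E_{22}\|=1$. Read backward, the same computation shows that $\tau^{(2)}$ takes a column of norm $1$ to a column of norm $\sqrt2$, so $\tau$ is not completely contractive either. Of course $\tau$ is not a homomorphism. In Section 4 we meet a homomorphism that collapses a column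 in the same way.

**Definition 3.** A *product of matrix algebras* is an algebra $\prod_{\lambda\in\Lambda}B(\mathcal H_\lambda)$ with $\dim\mathcal H_\lambda<\infty$ for every $\lambda$, consisting of the bounded families, with the supremum norm. An *embedding* is an injective homomorphism.

The product acts diagonally on $\bigoplus_\lambda\mathcal H_\lambda$, and the norm of a block diagonal operator is the supremum of the norms of its blocks. Hence a homomorphism $\rho=(\rho_\lambda)$ into the product satisfies
$$\|\rho^{(m)}(X)\|=\sup_\lambda\|\rho_\lambda^{(m)}(X)\|, \tag{2}$$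
and each coordinate $\rho_\lambda$ is completely contractive when $\rho$ is.

**Example 3.** Let $X$ be a compact space, and let $C(X)$ act on $\ell^2(X)$ by diagonal operators. The map $f\mapsto(f(x))_{x\in X}$ into $\prod_{x\in X}B(\mathbb C)$ is a unital embedding. Both sides have the matrix norm $\sup_x\|F(x)\|$ for $F\in M_m(C(X))$, so it is completely isometric.

Some algebras have no embedding into a product of matrix algebras at all. The reason will be used repeatedly.

**Lemma 1.** Let $\dim L<\infty$. (a) A family of nonzero mutually orthogonal idempotents in $B(L)$ has at most $\dim L$ members. (b) If $(G_{ij})_{i,j\ge1}$ are operators on $L$ with $G_{ij}G_{jl}=G_{il}$ and $G_{ij}G_{j'l}=0$ for $j\ne j'$, then all $G_{ij}$ are $0$.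

*Proof.* (a) Choose a nonzero vector $x_p$ in the range of each idempotent $p$. Applying $p$ to a linear relation among these vectors leaves only the term in $x_p$, so the $x_p$ are linearly independent. (b) The $G_{ii}$ are mutually orthogonal idempotents, and there are infinitely many of them. By (a), $G_{ss}=0$ for some $s$. Then $G_{ij}=G_{is}G_{ss}G_{sj}=0$ for all $i,j$. $\square$

**Example 4.** Let $(h_j)$ be the standard basis of $H=\ell^2(\mathbb N)$. Any homomorphism $\rho:\mathbb K(H)+\mathbb CI\to B(L)$ with $\dim L<\infty$ kills every $h_ih_j^*$, by Lemma 1(b) applied to $G_{ij}=\rho(h_ih_j^*)$. By (2), every homomorphism into a product of matrix algebras kills them too. So $\mathbb K(H)+\mathbb CI$ has no embedding into such a product.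

## 2. Isometric against completely isometric embeddings

If $\mathcal A$ has a unital completely isometric embedding into a product of matrix algebras, then all its matrix norms can be computed from finite-dimensional homomorphisms. If it only has a unital completely contractive isometric embedding, then finite-dimensional homomorphisms recover the norm of each single element and never overestimate a matrix norm, but they might underestimate one. Are the two properties really different? Michael Hartz, in "Finite dimensional approximations in operator algebras" (arXiv:2211.15548, 2022), is the source of the following problem.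

*Does there exist a unital operator algebra that admits a unital completely contractive isometric embedding into a product of matrix algebras, but not a unital completely isometric embedding?*

The logical form matters. We need one good embedding, and then we must defeat *every* candidate for a completely isometric one. The answer is yes, in the following form.

**Theorem A.** There is a unital (separably acting) operator algebra $\mathcal A$ with a unital completely contractive isometric embedding into a product of matrix algebras, and an element $U\in M_2(\mathcal A)$ with $\|U\|\ge\sqrt2$, such that $\|\rho^{(2)}(U)\|\le1$ for every completely contractive homomorphism $\rho:\mathcal A\to B(L)$ with $\dim L<\infty$ (unital or not). Consequently $\mathcal A$ has no completely isometric embedding, unital or not, into a product of matrix algebras.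

Stronger forms (Theorems B and C) follow in Sections 9 and 10.

## 3. Self-adjoint and finite-dimensional algebras give no example

**Proposition 2.** Let $\mathcal A$ be a unital C*-algebra. Every contractive unital embedding of $\mathcal A$ into $B(\mathcal K)$ is completely isometric.

*Proof.* Let $\pi$ be such an embedding and $u\in\mathcal A$ unitary. Both $\pi(u)$ and its inverse $\pi(u^*)$ are contractions, so $\|x\|=\|\pi(u^*)\pi(u)x\|\le\|\pi(u)x\|\le\|x\|$ for every $x$. Thus $\pi(u)$ is a surjective isometry, hence unitary, and $\pi(u^*)=\pi(u)^{-1}=\pi(u)^*$. Unitaries span $\mathcal A$, so $\pi$ is a $*$-homomorphism. (This is standard; see Paulsen, *Completely Bounded Maps and Operator Algebras*.) Each $\pi^{(m)}$ is then an injective $*$-homomorphism of C*-algebras, hence isometric. $\square$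

So our example cannot be self-adjoint.

**Proposition 3.** Every finite-dimensional unital operator algebra $\mathcal A\subset B(\mathcal K)$ has a unital completely isometric embedding into a product of matrix algebras.

*Proof.* For each finite set $\Xi\subset\mathcal K$, the space $L_\Xi=\mathrm{span}\{b\xi:b\in\mathcal A,\ \xi\in\Xi\}$ is finite-dimensional, contains $\Xi$, and is invariant under $\mathcal A$. Restriction to it, $\rho_\Xi(b)=b|_{L_\Xi}$, is therefore a unital completely contractive homomorphism into $B(L_\Xi)$. Given $a\in M_m(\mathcal A)$ and a unit vector $\xi=(\xi_1,\dots,\xi_m)\in\mathcal K^m$, take $\Xi=\{\xi_1,\dots,\xi_m\}$; then $\|\rho_\Xi^{(m)}(a)\|\ge\|a\xi\|$. Taking suprema, $(\rho_\Xi)_\Xi$ is completely isometric. $\square$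

So our example must also be infinite-dimensional.

## 4. Collapsing a column by projecting to lines

**A homomorphism that is isometric but not completely isometric.** Let $\mathcal C\subset B(\mathbb C^2\oplus\mathbb C)$ consist of the operators
$$c(\lambda,v)=\begin{pmatrix}\lambda I_2&v\\0&\lambda\end{pmatrix},\qquad \lambda\in\mathbb C,\ v\in\mathbb C^2 .$$
The product is $c(\lambda,v)c(\lambda',v')=c(\lambda\lambda',\lambda v'+\lambda'v)$. For a unit vector $\xi\in\mathbb C^2$ put
$$\sigma_\xi(c(\lambda,v))=\begin{pmatrix}\lambda&\langle v,\xi\rangle\\0&\lambda\end{pmatrix}.$$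
This is a unital homomorphism, since $v$ enters the product linearly. It is completely contractive because it is a compression: with the isometry $J_\xi(s,t)=(s\xi,t)$ one has $J_\xi^*(w,t)=(\langle w,\xi\rangle,t)$, so $\sigma_\xi(c)=J_\xi^*cJ_\xi$.

The family $(\sigma_\xi)_\xi$ is isometric. To see this, let $(w,t)\in\mathbb C^2\oplus\mathbb C$, put $y=\lambda w+tv$, and choose the unit vector $\xi$ with $\langle y,\xi\rangle=\|y\|$. Then
$$\sigma_\xi(c)\begin{pmatrix}\langle w,\xi\rangle\\t\end{pmatrix}=\begin{pmatrix}\lambda\langle w,\xi\rangle+t\langle v,\xi\rangle\\\lambda t\end{pmatrix}=\begin{pmatrix}\|y\|\\\lambda t\end{pmatrix},$$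
which has the same norm as $c(w,t)=(y,\lambda t)$, while $\|(\langle w,\xi\rangle,t)\|\le\|(w,t)\|$. Hence $\|c(w,t)\|\le\|\sigma_\xi(c)\|\,\|(w,t)\|$. A line is enough because a single element produces a single vector $y$ in $\mathbb C^2$. The upper left entry must be scalar so that $\langle\lambda w,\xi\rangle=\lambda\langle w,\xi\rangle$.

A column of length two produces two vectors, and one line cannot hold both. Let $\varepsilon_1,\varepsilon_2$ be the standard basis of $\mathbb C^2$. The column with entries $c(0,\varepsilon_1),c(0,\varepsilon_2)$ sends $(0,1)$ to a vector of norm $\sqrt2$. Under $\sigma_\xi$ its norm becomes $(|\langle\varepsilon_1,\xi\rangle|^2+|\langle\varepsilon_2,\xi\rangle|^2)^{1/2}=\|\xi\|=1$, for every $\xi$.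

**Where this attempt stops.** The *map* $(\sigma_\xi)_\xi$ has the required behavior, but the *algebra* $\mathcal C$ does not. It sits inside $M_3$, and the inclusion is a completely isometric embedding. There is a competing finite-dimensional homomorphism, namely the identity, and by Proposition 3 some such competitor exists whenever the algebra is finite-dimensional.

**Removing the competitor, and overshooting.** Example 4 suggests how to hide the off-diagonal corner from finite-dimensional homomorphisms: enlarge the second summand to $H=\ell^2(\mathbb N)$ and let the compact operators act there. Let $\mathcal D\subset B(\mathbb C^2\oplus H)$ consist of all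
$$\begin{pmatrix}\lambda I_2&\varphi\\0&d\end{pmatrix},\qquad \lambda\in\mathbb C,\ \varphi\in B(H,\mathbb C^2),\ d\in\mathbb K(H)+\mathbb CI .$$
Write $u_i\in\mathcal D$ for the element with $\varphi=\varepsilon_ih_1^*$ and $g_{ij}\in\mathcal D$ for the element with $d=h_ih_j^*$, other entries zero. Then $u_ig_{11}=u_i$. If $\rho$ is a homomorphism of $\mathcal D$ on a finite-dimensional space, Lemma 1(b) gives $\rho(g_{11})=0$, so $\rho(u_i)=\rho(u_i)\rho(g_{11})=0$. The competitor is gone, but no finite-dimensional homomorphism sees $u_i$ any more, so $\mathcal D$ has no embedding at all, let alone an isometric one.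

**Compressions as extra coordinates.** We want finite-dimensional homomorphisms that see $u_i$, but only through lines. Let $H_k=\mathrm{span}\{h_1,\dots,h_k\}$, with projection $P_k$. The natural candidates are the compressions of $\mathcal D$ to $\mathbb C\xi\oplus H_k$:
$$\begin{pmatrix}\lambda I_2&\varphi\\0&d\end{pmatrix}\ \longmapsto\ \begin{pmatrix}\lambda&\xi^*\varphi|_{H_k}\\0&P_kd|_{H_k}\end{pmatrix}.$$
They are not multiplicative on $\mathcal D$, since $P_kdd'|_{H_k}\ne P_kdP_kd'|_{H_k}$ in general. But the defect tends to $0$ as $k\to\infty$. So we stop asking for maps on $\mathcal D$. We form tuples $(a_\infty,a_1,a_2,\dots)$ with $a_\infty\in\mathcal D$, whose finite-dimensional coordinates $a_k$ only have to be *asymptotic* to the compressions of $a_\infty$. Coordinate projections are automatically homomorphisms, and the entry $a_\infty$ carries the $\sqrt2$.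

## 5. The algebra $\mathcal A$

We keep $H,h_j,H_k,P_k,\varepsilon_1,\varepsilon_2$. Fix unit vectors $\xi_k\in\mathbb C^2$, $k\ge1$, such that every unit vector of $\mathbb C^2$ is the limit of a subsequence of $(\xi_k)$; for example, list a countable dense subset of the sphere with each element repeated infinitely often.

**Definition 4.** $\mathcal A$ is the set of tuples $a=(a_\infty,(a_k)_{k\ge1})$ in $B(\mathbb C^2\oplus H)\oplus\prod_kB(\mathbb C\oplus H_k)$ of the form
$$a_\infty=\begin{pmatrix}\lambda I_2&\varphi\\0&d\end{pmatrix},\qquad a_k=\begin{pmatrix}\lambda&r_k\\0&d_k\end{pmatrix},$$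
with $\lambda\in\mathbb C$, $\varphi\in B(H,\mathbb C^2)$, $d\in\mathbb K(H)+\mathbb CI$, $r_k\in B(H_k,\mathbb C)$, $d_k\in B(H_k)$, and
$$\|r_k-\xi_k^*\varphi|_{H_k}\|\to0, \tag{3}$$
$$\|d_k-P_kd|_{H_k}\|\to0. \tag{4}$$

The same scalar $\lambda$ occurs in every coordinate. The algebra acts on a countable direct sum of separable spaces, so it is separably acting.

**Example 5.** These elements of $\mathcal A$ will do all the work; unspecified entries are $0$.

- $u_i$ ($i=1,2$): $\varphi=\varepsilon_ih_1^*$ and $r_k=\langle\varepsilon_i,\xi_k\rangle h_1^*$. Here $r_k=\xi_k^*\varphi|_{H_k}$ exactly.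
- $g_{ij}$ ($i,j\ge1$): $d=h_ih_j^*$; $d_k=h_ih_j^*|_{H_k}$ if $k\ge\max(i,j)$, and $d_k=0$ otherwise. Here $d_k=P_kd|_{H_k}$ for all $k\ge\max(i,j)$.
- $e_k$ ($k\ge1$): the entry $d_k=I_{H_k}$ in block $k$ only. The null conditions hold because only one block is nonzero.

**Step 1: $\mathcal A$ is closed.** The purpose is to check that the asymptotic conditions survive norm limits. $\mathcal A$ is a linear space. Let $a^{(p)}\in\mathcal A$ converge in norm to a tuple $a$. The block form, including the common scalar, passes to the limit, and $\mathbb K(H)+\mathbb CI$ is closed. For (3),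
$$\|r_k-\xi_k^*\varphi|_{H_k}\|\le\|r_k-r_k^{(p)}\|+\|r_k^{(p)}-\xi_k^*\varphi^{(p)}|_{H_k}\|+\|\varphi^{(p)}-\varphi\|\le2\|a-a^{(p)}\|+\|r_k^{(p)}-\xi_k^*\varphi^{(p)}|_{H_k}\| .$$
Let $k\to\infty$: the limit superior of the left side is at most $2\|a-a^{(p)}\|$ for each $p$, hence it is $0$. Condition (4) passes to the limit in the same way, since
$$\|d_k-P_kd|_{H_k}\|\le2\|a-a^{(p)}\|+\|d_k^{(p)}-P_kd^{(p)}|_{H_k}\| .$$

**Step 2: compact operators are cut off in norm by $P_k$.** This is the fact that makes the multiplicative defects vanish. If $T$ is a compact operator on $H$ (with values in any Hilbert space), then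
$$\|T(I-P_k)\|\to0. \tag{5}$$
For $T=\varepsilon\eta^*$ the norm is $\|\varepsilon\|\,\|(I-P_k)\eta\|\to0$; sums of such operators give the finite rank case. In general choose $T'$ of finite rank with $\|T-T'\|$ small and use $\|T(I-P_k)\|\le\|T-T'\|+\|T'(I-P_k)\|$.

**Step 3: $\mathcal A$ is a unital algebra.** The identity belongs to $\mathcal A$ with $\lambda=1$, $\varphi=0$, $d=I$, $r_k=0$, $d_k=I$. For $a,a'\in\mathcal A$, the product has entries $\lambda\lambda'$, $\lambda\varphi'+\varphi d'$, $dd'$ at infinity, and $\lambda\lambda'$, $\lambda r_k'+r_kd_k'$, $d_kd_k'$ in block $k$. The entry $dd'$ lies in $\mathbb K(H)+\mathbb CI$. Write $\delta_k=r_k-\xi_k^*\varphi|_{H_k}$ and $\eta_k=d_k-P_kd|_{H_k}$, and $\delta_k',\eta_k'$ for $a'$; all are null sequences.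

Condition (3) for $aa'$: the term $\lambda r_k'-\lambda\xi_k^*\varphi'|_{H_k}=\lambda\delta_k'$ is null. Next,
$$r_kd_k'-\xi_k^*\varphi P_kd'|_{H_k}=\delta_kd_k'+\xi_k^*\varphi|_{H_k}\,\eta_k'$$
has norm at most $\|\delta_k\|\,\|a'\|+\|\varphi\|\,\|\eta_k'\|\to0$. Finally $\xi_k^*\varphi d'|_{H_k}-\xi_k^*\varphi P_kd'|_{H_k}=\xi_k^*\varphi(I-P_k)d'|_{H_k}$ has norm at most $\|\varphi(I-P_k)\|\,\|d'\|$, which tends to $0$ by (5), as $\varphi$ has finite rank.

Condition (4) for $aa'$: the difference
$$d_kd_k'-P_kdP_kd'|_{H_k}=\eta_kd_k'+P_kd|_{H_k}\,\eta_k'$$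
has norm at most $\|\eta_k\|\,\|a'\|+\|d\|\,\|\eta_k'\|\to0$. And $P_kdd'|_{H_k}-P_kdP_kd'|_{H_k}=P_kd(I-P_k)d'|_{H_k}$. Write $d=K+cI$ with $K$ compact. Since $P_k(I-P_k)=0$, we get $\|P_kd(I-P_k)\|=\|P_kK(I-P_k)\|\to0$ by (5). So $aa'\in\mathcal A$.

**Remark.** One cannot allow all $d\in B(H)$ here. For the unilateral shift $Sh_j=h_{j+1}$, take $d=S^*$, $d'=S$, with exact compressions $d_k=P_kS^*|_{H_k}$, $d_k'=P_kS|_{H_k}$. The defect is $P_kS^*(I-P_k)S|_{H_k}=h_kh_k^*|_{H_k}$, which has norm $1$ for every $k$.

## 6. The finite-dimensional blocks recover the norm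

Let $\pi:\mathcal A\to\prod_kB(\mathbb C\oplus H_k)$, $\pi(a)=(a_k)_k$. It drops a coordinate, so it is a unital completely contractive homomorphism.

**Proposition 4.** $\pi$ is isometric, hence injective.

*Proof.* We must show $\|a_\infty\|\le s:=\sup_k\|a_k\|$ for every $a\in\mathcal A$. The argument is the one for $\mathcal C$ in Section 4, with a limit added.

**Step 1: choose the line.** Let $(v,h)\in\mathbb C^2\oplus H$ and $y=\lambda v+\varphi h$. Choose a unit vector $\xi\in\mathbb C^2$ with $\langle y,\xi\rangle=\|y\|$ (any unit vector if $y=0$), and $k_1<k_2<\cdots$ with $\xi_{k_j}\to\xi$.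

**Step 2: test the blocks.** Put $z_j=(\langle v,\xi_{k_j}\rangle,\,P_{k_j}h)\in\mathbb C\oplus H_{k_j}$, so $\|z_j\|\le\|(v,h)\|$. Then
$$a_{k_j}z_j=\big(\lambda\langle v,\xi_{k_j}\rangle+r_{k_j}P_{k_j}h,\ d_{k_j}P_{k_j}h\big).$$
By (3), $r_{k_j}P_{k_j}h$ has the same limit as $\langle\varphi P_{k_j}h,\xi_{k_j}\rangle\to\langle\varphi h,\xi\rangle$. So the first component tends to $\lambda\langle v,\xi\rangle+\langle\varphi h,\xi\rangle=\langle y,\xi\rangle=\|y\|$. By (4), the second component has the same limit as $P_{k_j}dP_{k_j}h\to dh$.

**Step 3: compare.** Since $a_\infty(v,h)=(y,dh)$,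
$$\|a_\infty(v,h)\|^2=\|y\|^2+\|dh\|^2=\lim_j\|a_{k_j}z_j\|^2\le s^2\|(v,h)\|^2 .\qquad\square$$

## 7. Finite-dimensional homomorphisms only see finitely many blocks of $u_i$

Now let $\rho$ be *any* homomorphism of $\mathcal A$ on a finite-dimensional space. In $\mathcal D$, Lemma 1 killed $u_i$ outright. In $\mathcal A$ the elements $g_{ij}$ are matrix units only up to finitely many blocks: for $k<j$ and $k\ge\max(i,l)$, the $k$-th block of $g_{ij}g_{jl}$ is $0$, while that of $g_{il}$ is not. So we first split off the finitely many blocks that $\rho$ can see, using the $e_k$. We isolate the relations that are used, since the argument is needed again in Section 9.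

**Lemma 5.** Let $\mathcal A$ be an algebra with elements $e_k$ ($k\ge1$) and $g_{ij}$ ($i,j\ge1$) such that

- (i) the $e_k$ are mutually orthogonal idempotents;
- (ii) every $e_k$ commutes with every $g_{ij}$;
- (iii) $g_{ij}g_{j'l}=0$ whenever $j\ne j'$;
- (iv) for all $i,j,l$ the element $b=g_{ij}g_{jl}-g_{il}$ satisfies $b=b\sum_{k\in T}e_k$ for some finite set $T$.

Let $\rho:\mathcal A\to B(L)$ be a homomorphism with $\dim L<\infty$. Then $S=\{k:\rho(e_k)\ne0\}$ is finite, and with $f=\sum_{k\in S}e_k$ we have $\rho(u)=\rho(uf)$ for every $u\in\mathcal A$ with $ug_{11}=u$.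

*Proof.*

**Step 1: only finitely many blocks are visible.** The operators $\rho(e_k)$ are mutually orthogonal idempotents on $L$, so by Lemma 1(a) only finitely many are nonzero. Thus $S$ is finite and $f$ is defined (with $f=0$ if $S=\emptyset$). Put $F=\rho(f)$. By (i) and (ii), $F$ is idempotent and commutes with every $\rho(g_{ij})$.

**Step 2: $I-F$ kills what lives in finitely many blocks.** The purpose is to make the error in (iv) disappear. For $k\in S$ we have $e_kf=e_k$, so $\rho(e_k)(I-F)=0$. For $k\notin S$, $\rho(e_k)=0$. Hence
$$\rho(b)(I-F)=\sum_{k\in T}\rho(b)\rho(e_k)(I-F)=0\quad\text{whenever } b=b\sum_{k\in T}e_k \text{ with } T \text{ finite}. \tag{6}$$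

**Step 3: true matrix units.** Put $G_{ij}=\rho(g_{ij})(I-F)$. Because $I-F$ is an idempotent commuting with the $\rho(g_{ij})$, we have $G_{ij}G_{j'l}=\rho(g_{ij}g_{j'l})(I-F)$. For $j\ne j'$ this is $0$ by (iii). For $j=j'$, (iv) and (6) give $G_{ij}G_{jl}-G_{il}=\rho(g_{ij}g_{jl}-g_{il})(I-F)=0$. Lemma 1(b) now yields $G_{11}=0$.

**Step 4: transfer to $u$.** If $ug_{11}=u$, then $\rho(u)(I-F)=\rho(u)\rho(g_{11})(I-F)=\rho(u)G_{11}=0$. So $\rho(u)=\rho(u)F=\rho(uf)$. $\square$

**The relations hold in $\mathcal A$.** (i) and (ii) are clear blockwise: $e_k$ is the identity of $B(H_k)$ in the $d$-entry of block $k$ and zero elsewhere, and $e_kg_{ij}=g_{ij}e_k$ is the $k$-th $d$-entry of $g_{ij}$. (iii) holds in every coordinate, as $\langle h_{j'},h_j\rangle=0$. For (iv), the $\infty$-entry of $b=g_{ij}g_{jl}-g_{il}$ is $0$, and so is its $k$-th entry if $k\ge\max(i,j,l)$. Thus $b$ has only $d_k$-entries, in blocks $k<\max(i,j,l)$, and $b=b\sum_{k<\max(i,j,l)}e_k$. Finally $u_ig_{11}=u_i$, because $(\varepsilon_ih_1^*)(h_1h_1^*)=\varepsilon_ih_1^*$ at infinity and $h_1^*\,h_1h_1^*=h_1^*$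 in each block.

## 8. Proof of Theorem A

The embedding is $\pi$ (Proposition 4). Let
$$U=\begin{pmatrix}u_1&0\\u_2&0\end{pmatrix}\in M_2(\mathcal A).$$

**Step 1: $U$ is large.** The $\infty$-component of $U$ sends $h_1$ (in the first coordinate) to $(\varepsilon_1,\varepsilon_2)$, so $\|U\|\ge\sqrt2$.

**Step 2: what $\rho$ sees of $U$ is small.** Let $\rho:\mathcal A\to B(L)$ be completely contractive with $\dim L<\infty$, take $S$ and $f$ from Lemma 5, and let $U_f$ be $U$ with each $u_i$ replaced by $u_if$. By Lemma 5, $\rho^{(2)}(U)=\rho^{(2)}(U_f)$. The $\infty$-component of $u_if$ is $0$, since that of $f$ is. Its $k$-th component is $0$ for $k\notin S$, and for $k\in S$ it has the single entry $r_k=\langle\varepsilon_i,\xi_k\rangle h_1^*$. By (1),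
$$\|U_f\|\le\max_{k\in S}\Big(\sum_{i=1}^2|\langle\varepsilon_i,\xi_k\rangle|^2\Big)^{1/2}=\max_{k\in S}\|\xi_k\|=1,$$
and $U_f=0$ if $S=\emptyset$. Therefore $\|\rho^{(2)}(U)\|=\|\rho^{(2)}(U_f)\|\le\|U_f\|\le1<\sqrt2\le\|U\|$.

**Step 3: products.** A completely isometric embedding of $\mathcal A$, unital or not, into a product of matrix algebras would be completely contractive, hence have completely contractive finite-dimensional coordinates. By Step 2 and (2) it would send $U$ to an element of norm at most $1$, a contradiction. $\blacksquare$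

## 9. Replacing lines by $n$-dimensional subspaces

Projecting to lines recovers the norm of single elements, because one element produces one vector $y$. An element of $M_n(\mathcal A)$ produces $n$ vectors, and they lie in an $n$-dimensional subspace. So projecting to $n$-dimensional subspaces should recover norms up to matrix level $n$. And if $\mathbb C^2$ is replaced by an infinite-dimensional space, columns of unbounded length collapse to norm $\sqrt n$.

**Theorem B.** For every $n\in\mathbb N$ there is a unital separably acting operator algebra $\mathcal A_n$ such that: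

1. $\mathcal A_n$ has a unital completely contractive $n$-isometric embedding into a product of matrix algebras.
2. For every $m\ge1$ there is a column $U_m\in M_{m,1}(\mathcal A_n)$ with $\|U_m\|=\sqrt m$ and $\|\rho^{(m)}(U_m)\|\le\|\rho^{(m)}\|\sqrt n$ for every homomorphism $\rho$ of $\mathcal A_n$ into a product of matrix algebras with $\|\rho^{(m)}\|<\infty$.

Consequently:

- no completely contractive embedding of $\mathcal A_n$ into a product of matrix algebras is $(n+1)$-isometric;
- no completely bounded embedding of $\mathcal A_n$ into a product of matrix algebras has a completely bounded inverse on its range.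

*Proof.*

**Step 1: the algebra.** Let $E=\ell^2(\mathbb N)$ with orthonormal basis $(\varepsilon_i)_{i\ge1}$, and keep $H,h_j,H_k,P_k$. The isometries $\mathbb C^n\to E$ form a subset of $B(\mathbb C^n,E)$, which is norm separable because its elements are $n$-tuples of vectors of $E$. So there is a countable norm dense set of isometries. Listing it with each element repeated infinitely often, we get a sequence $(V_k)$ such that every isometry $\mathbb C^n\to E$ is the norm limit of a subsequence. Let $\mathcal A_n\subset B(E\oplus H)\oplus\prod_kB(\mathbb C^n\oplus H_k)$ be the set of tuples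
$$a_\infty=\begin{pmatrix}\lambda I_E&\varphi\\0&d\end{pmatrix},\qquad a_k=\begin{pmatrix}\lambda I_n&r_k\\0&d_k\end{pmatrix},$$
with $\lambda\in\mathbb C$, $\varphi\in\mathbb K(H,E)$, $d\in\mathbb K(H)+\mathbb CI$, $r_k\in B(H_k,\mathbb C^n)$, $d_k\in B(H_k)$, and
$$\|r_k-V_k^*\varphi|_{H_k}\|\to0,\qquad\|d_k-P_kd|_{H_k}\|\to0. \tag{7}$$

**Step 2: $\mathcal A_n$ is a closed unital algebra.** We check what changes from Section 5. $\mathcal A_n$ is a linear space containing the identity. Closedness: $\mathbb K(H,E)$ and $\mathbb K(H)+\mathbb CI$ are closed, and since $\|V_k^*\|\le1$ the estimate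
$$\|r_k-V_k^*\varphi|_{H_k}\|\le2\|a-a^{(p)}\|+\|r_k^{(p)}-V_k^*\varphi^{(p)}|_{H_k}\|$$
holds as before, as does the estimate for $d_k$. Products: $\lambda\varphi'+\varphi d'$ is compact. With $\delta_k=r_k-V_k^*\varphi|_{H_k}$ and $\eta_k=d_k-P_kd|_{H_k}$, and $\delta_k',\eta_k'$ for $a'$,
$$\lambda r_k'+r_kd_k'-V_k^*(\lambda\varphi'+\varphi d')|_{H_k}=\lambda\delta_k'+\delta_kd_k'+V_k^*\varphi|_{H_k}\,\eta_k'-V_k^*\varphi(I-P_k)d'|_{H_k}.$$
The first three terms are null, and the last has norm at most $\|\varphi(I-P_k)\|\,\|d'\|\to0$ by (5). This is where compactness of $\varphi$ is needed, since $E$ is now infinite-dimensional. The condition on $d_kd_k'$ involves only $d$'s and was verified in Section 5.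

**Step 3: $\pi(a)=(a_k)_k$ is $n$-isometric.** The map $\pi:\mathcal A_n\to\prod_kB(\mathbb C^n\oplus H_k)$ is a unital completely contractive homomorphism. Let $a\in M_n(\mathcal A_n)$. Now $\lambda\in M_n$, $\varphi\in M_n(\mathbb K(H,E))$, and so on, and after regrouping summands $a_\infty$ acts on $(\mathbb C^n\otimes E)\oplus(\mathbb C^n\otimes H)$ by
$$(v,h)\mapsto(y,dh),\qquad y=(\lambda\otimes I_E)v+\varphi h .$$
The left tensor factor $\mathbb C^n$ records the matrix level. The norm of an $n\times n$ operator matrix is at most the sum of the norms of its entries, so (7) gives $\|r_k-(I\otimes V_k^*)\varphi|_{\mathbb C^n\otimes H_k}\|\to0$ and $\|d_k-(I\otimes P_k)d|_{\mathbb C^n\otimes H_k}\|\to0$.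

Fix $(v,h)$ and write $y=\sum_{i=1}^n\delta_i\otimes y_i$, where here $(\delta_i)$ is the standard basis of $\mathbb C^n$ and $y_i\in E$. Since $\dim\mathrm{span}\{y_1,\dots,y_n\}\le n$, there is an isometry $V:\mathbb C^n\to E$ whose range contains all $y_i$. On its range $V^*$ preserves norms, so $\|(I\otimes V^*)y\|^2=\sum_i\|V^*y_i\|^2=\|y\|^2$. Choose $k_1<k_2<\cdots$ with $V_{k_j}\to V$ and put
$$z_j=\big((I\otimes V_{k_j}^*)v,\ (I\otimes P_{k_j})h\big),\qquad\|z_j\|\le\|(v,h)\| .$$
Because $(\lambda\otimes I_n)(I\otimes V_{k_j}^*)=(I\otimes V_{k_j}^*)(\lambda\otimes I_E)$, the first component of $a_{k_j}z_j$ is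
$$(I\otimes V_{k_j}^*)(\lambda\otimes I_E)v+r_{k_j}(I\otimes P_{k_j})h .$$
The second term has the same limit as $(I\otimes V_{k_j}^*)\varphi(I\otimes P_{k_j})h\to(I\otimes V^*)\varphi h$, so the sum tends to $(I\otimes V^*)y$. The second component of $a_{k_j}z_j$ has the same limit as $(I\otimes P_{k_j})d(I\otimes P_{k_j})h\to dh$. Hence
$$\|a_\infty(v,h)\|^2=\|y\|^2+\|dh\|^2=\lim_j\|a_{k_j}z_j\|^2\le\sup_k\|a_k\|^2\,\|(v,h)\|^2 .$$
So $\|a_\infty\|\le\sup_k\|a_k\|$, and $\pi^{(n)}$ is isometric. In particular $\pi$ is injective. This proves (1).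

**Step 4: the columns $U_m$.** Let $u_i\in\mathcal A_n$ have $\varphi=\varepsilon_ih_1^*$, $r_k=(V_k^*\varepsilon_i)h_1^*$, and other entries $0$. Let $g_{ij},e_k$ be given by the same formulas as in Example 5; they satisfy (7). Put $U_m=(u_1,\dots,u_m)^T$. Its $\infty$-component factors through $h_1^*$ and sends $h_1$ to $(\varepsilon_1,\dots,\varepsilon_m)$, so its norm is $\sqrt m$. Its $k$-th component sends $h_1$ to $(V_k^*\varepsilon_i)_{i\le m}$, so its norm is $(\sum_{i\le m}\|V_k^*\varepsilon_i\|^2)^{1/2}\le\sqrt m$. Hence $\|U_m\|=\sqrt m$.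

**Step 5: finite-dimensional homomorphisms see at most $\sqrt n$.** Relations (i)–(iv) of Lemma 5 concern only the $d$-entries and were checked in Section 7. Also $u_ig_{11}=u_i$, because $h_1^*\,h_1h_1^*=h_1^*$. Lemma 5 makes no assumption on the norm of $\rho$. So for $\rho:\mathcal A_n\to B(L)$ with $\dim L<\infty$ and $\|\rho^{(m)}\|<\infty$, we have $\rho^{(m)}(U_m)=\rho^{(m)}(U_mf)$, where $U_mf=(u_1f,\dots,u_mf)^T$ is supported in the blocks $k\in S$. Therefore
$$\|U_mf\|\le\sup_k\Big(\sum_{i\le m}\|V_k^*\varepsilon_i\|^2\Big)^{1/2}\le\sup_k\|V_k^*\|_{HS}=\sqrt n,$$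
where the last equality is $\|V_k^*\|_{HS}^2=\mathrm{tr}(V_k^*V_k)=\mathrm{tr}(I_n)=n$. This gives $\|\rho^{(m)}(U_m)\|\le\|\rho^{(m)}\|\sqrt n$. For a homomorphism $\rho=(\rho_\lambda)$ into a product, apply this to each $\rho_\lambda$, note $\|\rho_\lambda^{(m)}\|\le\|\rho^{(m)}\|$, and use (2). This proves (2).

**Step 6: the consequences.** If $\rho$ is a completely contractive embedding into a product, then for $m=n+1$ we get $\|\rho^{(n+1)}(U_{n+1})\|\le\sqrt n<\sqrt{n+1}=\|U_{n+1}\|$, so $\rho$ is not $(n+1)$-isometric. If $\rho$ is a completely bounded embedding with completely bounded inverse on its range, then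
$$\sqrt m=\|U_m\|\le\|\rho^{-1}\|_{cb}\,\|\rho^{(m)}(U_m)\|\le\|\rho^{-1}\|_{cb}\,\|\rho\|_{cb}\,\sqrt n\qquad\text{for all } m,$$
which is impossible. $\square$

## 10. How far a column can collapse

In Theorem B a column of norm $\sqrt m$ shrinks by the factor $\sqrt{m/n}$. The next result bounds the collapse from the other side, using only (1) and cutting a column into pieces of length $n$.

**Theorem C.** Let $\mathcal B$ be an operator algebra and let $\pi$ be any $n$-isometric linear map from $\mathcal B$ into an operator algebra. Then
$$\|U\|\le\sqrt{\lceil m/n\rceil}\;\|\pi^{(m)}(U)\|\qquad\text{for all } U\in M_{m,1}(\mathcal B). \tag{8}$$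
Hence let $\gamma(n,m)$ be the supremum of $\|U\|/\sup_\rho\|\rho^{(m)}(U)\|$ over all unital operator algebras admitting a completely contractive $n$-isometric embedding into a product of matrix algebras and all nonzero columns $U$ of length $m$, where $\rho$ runs over finite-dimensional completely contractive homomorphisms. Then
$$\sqrt{m/n}\le\gamma(n,m)\le\sqrt{\lceil m/n\rceil},$$
with equality throughout when $n\mid m$. In particular $\gamma(1,m)=\sqrt m$.

*Proof.*

**Step 1: the inequality (8).** Split $U$ into $q=\lceil m/n\rceil$ consecutive columns $U^{(1)},\dots,U^{(q)}$ of length at most $n$. Padded with zeros, each is an element of $M_n(\mathcal B)$, so applying $\pi$ entrywise preserves its norm. Each $\pi(U^{(l)})$ is a part of the column $\pi^{(m)}(U)$, so its norm is at most $\|\pi^{(m)}(U)\|$. With adjoints in the ambient $B(\mathcal K)$, (1) gives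
$$\|U\|^2=\Big\|\sum_{l=1}^qU^{(l)*}U^{(l)}\Big\|\le\sum_{l=1}^q\|U^{(l)}\|^2=\sum_{l=1}^q\|\pi(U^{(l)})\|^2\le q\,\|\pi^{(m)}(U)\|^2 .$$

**Step 2: the upper bound for $\gamma$.** Let $\mathcal B$ be an algebra admitted in the definition of $\gamma(n,m)$, with its completely contractive $n$-isometric embedding $\pi=(\pi_\lambda)$. The coordinates $\pi_\lambda$ are finite-dimensional completely contractive homomorphisms. By (8) and (2), $\|U\|\le\sqrt{\lceil m/n\rceil}\,\sup_\lambda\|\pi_\lambda^{(m)}(U)\|\le\sqrt{\lceil m/n\rceil}\,\sup_\rho\|\rho^{(m)}(U)\|$. In particular the denominator in the definition of $\gamma$ is positive when $U\ne0$.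

**Step 3: the lower bound for $\gamma$.** The algebra $\mathcal A_n$ is admitted by Theorem B(1). By Theorem B(2), $\|U_m\|=\sqrt m$ while $\|\rho^{(m)}(U_m)\|\le\sqrt n$ for every finite-dimensional completely contractive $\rho$. So $\gamma(n,m)\ge\sqrt{m/n}$. When $n\mid m$ we have $\lceil m/n\rceil=m/n$ and the two bounds agree. $\blacksquare$

**Example 6.** For $n=2$ and $m=4$ the constant is exactly $\gamma(2,4)=\sqrt2$. For $n=2$ and $m=3$, where $n\nmid m$, Theorem C gives $\sqrt{3/2}\le\gamma(2,3)\le\sqrt2$.
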